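\title{Free sequences do not bound the tightness\\ of Hausdorff radial spaces}

\begin{abstract}
In a regular pseudoradial space the tightness $t(X)$ is at most $F(X)$, the supremum of the cardinalities of free sequences. We show in ZFC that this fails for Hausdorff spaces: there is a Hausdorff radial and almost radial space of cardinality $\omega_1$ with uncountable tightness and radial character in which every free sequence is countable. This answers two questions from a paper of Spadaro in the negative. We give such examples over every infinite cardinal, bound the tightness of a Hausdorff pseudoradial space by the Lindel\"of degrees of closures of small sets, and deduce that the tightnesses of Hausdorff radial spaces with $F(X)=\omega$ are exactly the cardinals in $[\omega,\mathfrak c]$.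
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Tightness, free sequences and radial spaces}
All cardinal functions in this paper are infinite by convention: each is defined as stated and then multiplied by $\omega$. A \emph{regular space} is a $T_1$ space in which, for every closed set $K$ and every point $p\notin K$, some open set $V\ni p$ has $\overline V\cap K=\emptyset$.

The \emph{tightness} $t(X)$ of a space $X$ is the least infinite cardinal $\kappa$ such that whenever $A\subset X$ and $x\in\overline A$, there is $B\subset A$ with $|B|\le\kappa$ and $x\in\overline B$. It measures how much of a set is needed to reach a point of its closure, and $t(X)\le|X|\cdot\omega$.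

A \emph{sequence} in $X$ is a family $\langle x_\alpha:\alpha<\nu\rangle$ of points indexed by a nonzero ordinal $\nu$, its \emph{length}. It is \emph{free} if
\[
\overline{\{x_\alpha:\alpha<\beta\}}\cap\overline{\{x_\alpha:\beta\le\alpha<\nu\}}=\emptyset\qquad\text{for every }\beta<\nu,
\]
that is, if every cut splits it into two pieces with disjoint closures. We write $F(X)$ for $\omega$ times the supremum of the cardinalities of the free sequences in $X$.

The sequence \emph{converges} to $p$ if every neighborhood of $p$ contains a \emph{tail} $\{x_\alpha:\gamma\le\alpha<\nu\}$ with $\gamma<\nu$. A sequence converging to $p$ is \emph{thin} if $p\notin\overline{\{x_\alpha:\alpha<\beta\}}$ for every $\beta<\nu$. A space $X$ is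
\begin{itemize}
\item \emph{radial} if for every $A\subset X$ and $p\in\overline A$ some sequence in $A$ converges to $p$;
\item \emph{pseudoradial} if for every non-closed $A\subset X$ some sequence in $A$ converges to a point outside $A$;
\item \emph{almost radial} if for every non-closed $A\subset X$ some thin sequence in $A$ converges to a point outside $A$.
\end{itemize}
Radial spaces and almost radial spaces are pseudoradial. If only sequences of length $\omega$ are allowed, the first two definitions become those of Fr\'echet--Urysohn and sequential spaces. For a pseudoradial space $X$, the \emph{radial character} $\sigma_C(X)$ is the least infinite cardinal $\kappa$ such that every non-closed set contains a sequence of length at most $\kappa$ converging to a point outside the set.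

\begin{example}\label{ex:three}
The following three spaces are radial and almost radial; for (b) and (c) this follows from Lemma~\ref{lem:wellbased} below.
\begin{enumerate}
\item[(a)] In an infinite discrete space $D$ every sequence without repetitions is free, so $F(D)=|D|$, while $t(D)=\omega$. Thus $t$ does not bound $F$, and the inequality to ask about is $t\le F$.
\item[(b)] In the ordinal space $\omega_1+1$ a limit ordinal $\nu$ has the decreasing local base $\{(\xi,\nu]:\xi<\nu\}$. The point $\omega_1$ is in the closure of the set of countable ordinals and not in the closure of any countable subset of it, so $t=\omega_1$. The sequence $\langle\alpha+1:\alpha<\omega_1\rangle$ is free, because the cut at $\beta$ puts the two pieces in the closed sets $[0,\beta]$ and $[\beta+1,\omega_1]$. So $F=\omega_1$: the long convergent sequence responsible for the tightness has a long free subsequence.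
\item[(c)] Give the set $\omega_1$ the topology whose nonempty open sets are the complements of countable sets. This space is $T_1$ but not Hausdorff, and $x$ has the decreasing local base $\{\{x\}\cup[\gamma,\omega_1):\gamma<\omega_1\}$. Countable sets are closed and uncountable sets are dense, so $t=\omega_1$. An uncountable sequence fails to be free at the cut $\beta=1$, so $F=\omega$.
\end{enumerate}
\end{example}

So $t\le F$ fails for $T_1$ radial spaces, for a crude reason. At the other end, a theorem of Bella states that $t(X)\le F(X)$ for every regular pseudoradial space $X$; consequently $t(X)=\sigma_C(X)\le F(X)$ for every regular almost radial space $X$. The following questions about the intermediate case are posed in \cite{Spadaro}.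
\begin{enumerate}
\item[(Q1)] Is $t(X)\le F(X)$ for every Hausdorff pseudoradial space $X$?
\item[(Q2)] Is at least $\sigma_C(X)\le F(X)$ for every Hausdorff almost radial space $X$?
\end{enumerate}
One may well guess that the answer is yes. In Example~\ref{ex:three}(c) the tails of a long sequence are dense, whereas in a Hausdorff space the closures of the tails of a convergent sequence shrink to its limit, just as in Example~\ref{ex:three}(b).

\subsection*{Results}
Both answers are negative, and one space is enough. All proofs in this paper are carried out in ZFC.

\begin{theorem}\label{thm:main}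
There is a Hausdorff space $X$ with $|X|=\omega_1$ that is radial and almost radial, hence pseudoradial, and satisfies
\[
F(X)=\omega<\omega_1=t(X)=\sigma_C(X).
\]
\end{theorem}

The gap between $F$ and $t$ can be larger than one cardinal, but it is not arbitrary. Recall that $\mathfrak c=2^\omega$ and $2^{<\lambda}=\sup\{2^\nu:\nu<\lambda\text{ a cardinal}\}$; in particular $2^{<\omega}=\omega$.

\begin{theorem}\label{thm:class}
For an infinite cardinal $\mu$ the following are equivalent: \textup{(i)} there is a Hausdorff radial space $X$ with $F(X)=\omega$ and $t(X)=\mu$; \textup{(ii)} $\omega\le\mu\le\mathfrak c$. More generally, if $\lambda$ is an infinite cardinal with $2^{<\lambda}=\lambda$, then the cardinals $\mu\ge\lambda$ that occur as $t(X)$ for a Hausdorff radial space $X$ with $F(X)=\lambda$ are exactly the cardinals in $[\lambda,2^\lambda]$.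
\end{theorem}

After some basic facts (Section~\ref{sec:basic}) we isolate the one step at which regularity produces a free sequence (Section~\ref{sec:extract}). This shows what a Hausdorff counterexample has to do, and Section~\ref{sec:omega1} builds it. Section~\ref{sec:all} turns the construction into a gluing lemma and obtains counterexamples over every infinite cardinal (Theorem~\ref{thm:all}). In Section~\ref{sec:upper} a Lindel\"of-type hypothesis takes the place of regularity; this gives upper bounds for Hausdorff spaces (Theorem~\ref{thm:upper} and Corollary~\ref{cor:upper}) and completes the proof of Theorem~\ref{thm:class}.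

\section{Basic facts on transfinite sequences}\label{sec:basic}

Cardinals are initial ordinals. The \emph{cofinality} $\operatorname{cf}\nu$ of a limit ordinal $\nu$ is the least order type of an unbounded subset of $\nu$; it is an infinite cardinal. An infinite cardinal $\kappa$ is \emph{regular} if $\operatorname{cf}\kappa=\kappa$ and \emph{singular} otherwise. We use constantly that a subset of size less than $\kappa$ of a regular cardinal $\kappa$ is bounded in $\kappa$, and that $\operatorname{cf}\nu$ and the successor $\lambda^+$ of an infinite cardinal $\lambda$ are regular. A \emph{subsequence} of $\langle x_\alpha:\alpha<\nu\rangle$ is a sequence $\langle x_{a(\xi)}:\xi<\tau\rangle$ with $a:\tau\to\nu$ strictly increasing.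

\begin{lemma}\label{lem:free}
Let $X$ be a space and $\lambda$ an infinite cardinal.
\begin{enumerate}
\item[(a)] The terms of a free sequence are pairwise distinct, and every subsequence of a free sequence is free. If $F(X)>\lambda$, then $X$ has a free sequence of length exactly $\lambda^+$.
\item[(b)] If $Y\subset X$ is a subspace with $F(Y)\le\lambda$, then $Y$ contains at most $\lambda$ terms of any free sequence in $X$.
\item[(c)] If $D\subset X$ is closed and discrete, then $F(X)\ge|D|$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $\alpha<\beta$, the cut at $\beta$ puts $x_\alpha$ and $x_\beta$ in disjoint sets. The two pieces of the cut of $\langle x_{a(\xi)}:\xi<\tau\rangle$ at $\eta$ are contained in the two pieces of the cut of the original sequence at $a(\eta)$. If $F(X)>\lambda$, some free sequence has more than $\lambda$ terms, and its first $\lambda^+$ terms form a subsequence.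

(b) The terms that lie in $Y$ form a subsequence, which is free in $X$ by (a). Closures in $Y$ are contained in closures in $X$, so it is free in $Y$.

(c) Every subset of $D$ is closed in $X$, so an enumeration of $D$ without repetitions is free.
\end{proof}

\begin{lemma}\label{lem:conv}
Let $X$ be a $T_1$ space, $A\subset X$, and let $\langle x_\alpha:\alpha<\nu\rangle$ be a sequence in $A$ converging to a point $p\notin A$.
\begin{enumerate}
\item[(a)] The length $\nu$ is a limit ordinal, and there is a subsequence of regular length $\operatorname{cf}\nu$ that converges to $p$ and is thin if the original sequence is thin.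
\item[(b)] If $\nu$ is a regular cardinal, then $\nu\le|A|$.
\end{enumerate}
\end{lemma}

\begin{proof}
In a $T_1$ space the only point that lies in every neighborhood of $p$ is $p$. A last term of the sequence would lie in every tail, hence in every neighborhood of $p$; this is impossible as $p\notin A$. Let $a:\operatorname{cf}\nu\to\nu$ be strictly increasing with unbounded range. Every tail of the sequence contains a tail of $\langle x_{a(\xi)}:\xi<\operatorname{cf}\nu\rangle$, and $\{x_{a(\xi)}:\xi<\eta\}\subset\{x_\alpha:\alpha<a(\eta)\}$. This proves (a). For (b), suppose $|A|<\nu$. The sets $\{\alpha:x_\alpha=h\}$, $h\in A$, cover $\nu$, so by regularity one of them is unbounded. The corresponding $h$ lies in every tail, which is again impossible.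
\end{proof}

All our examples are radial for the same reason. Call a space \emph{well-based} if every point $p$ has a local base $\{G_i:i<\nu\}$, indexed by a limit ordinal $\nu$ that may depend on $p$, with $G_i\supset G_j$ for $i<j$. Isolated points qualify, with $G_i=\{p\}$ for $i<\omega$. A local base at $p$ in an open subspace is a local base at $p$ in the whole space, so a space covered by well-based open subspaces, such as a topological sum of well-based spaces, is well-based.

\begin{lemma}\label{lem:wellbased}
Every well-based $T_1$ space is radial and almost radial.
\end{lemma}

\begin{proof}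
A point of $A$ is the limit of a constant sequence in $A$, so it suffices to show that every $p\in\overline A\setminus A$ is the limit of a thin sequence in $A$. Passing to an unbounded set of indices, we may assume that $p$ has a decreasing local base $\{G_i:i<\tau\}$ with $\tau$ regular. Pick $a_i\in A\cap G_i$. Then $a_j\in G_i$ for $j\ge i$, so the sequence converges to $p$. Since $a_i\ne p$, there is $j(i)<\tau$ with $a_i\notin G_{j(i)}$. For $k<\tau$ the ordinal $j=\sup_{i<k}j(i)$ is below $\tau$ by regularity, and the neighborhood $G_j$ of $p$ misses $\{a_i:i<k\}$.
\end{proof}

\begin{remark}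
In fact every radial $T_1$ space is almost radial. Let $p\in\overline A\setminus A$ and take a sequence in $A$ converging to $p$ of least possible length $\kappa$; then $\kappa$ is regular by Lemma~\ref{lem:conv}(a). If $p$ were in the closure of an initial segment $H$, radiality and Lemma~\ref{lem:conv} would give a sequence in $H$ converging to $p$ of length at most $|H|<\kappa$.
\end{remark}

To connect tightness with convergent sequences we need a non-closed set that witnesses large tightness. For $A\subset X$ and an infinite cardinal $\mu$ put
\[
[A]_\mu=\bigcup\{\overline B: B\subset A,\ |B|\le\mu\}.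
\]

\begin{lemma}\label{lem:muclosure}
Let $X$ be a space and $\mu$ an infinite cardinal.
\begin{enumerate}
\item[(a)] $t(X)\le\mu$ if and only if $[A]_\mu$ is closed for every $A\subset X$.
\item[(b)] If $H\subset[A]_\mu$ and $|H|\le\mu$, then $\overline H\subset[A]_\mu$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By definition $t(X)\le\mu$ means that $[A]_\mu=\overline A$ for all $A$. Since $A\subset[A]_\mu\subset\overline A$, this equality holds exactly when $[A]_\mu$ is closed.
(b) For $h\in H$ choose $B_h\subset A$ with $|B_h|\le\mu$ and $h\in\overline{B_h}$. Then $B=\bigcup_{h\in H}B_h$ has size at most $\mu\cdot\mu=\mu$, and $\overline H\subset\overline B\subset[A]_\mu$.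
\end{proof}

\begin{proposition}\label{prop:sigma}
If $X$ is Hausdorff and almost radial, then $\sigma_C(X)=t(X)$.
\end{proposition}

\begin{proof}
Let $\mu=\sigma_C(X)$ and $A\subset X$. If $[A]_\mu$ were not closed, a sequence in $[A]_\mu$ of length at most $\mu$ would converge to a point $p\notin[A]_\mu$. But $p$ is in the closure of the set $H$ of terms, and $\overline H\subset[A]_\mu$ by Lemma~\ref{lem:muclosure}(b). So $t(X)\le\mu$ by Lemma~\ref{lem:muclosure}(a).

Conversely, let $A$ be non-closed and let $\langle x_\alpha:\alpha<\kappa\rangle$ be a thin sequence in $A$ converging to $p\notin A$, with $\kappa$ regular (Lemma~\ref{lem:conv}(a)). There is a set $B$ of terms with $|B|\le t(X)$ and $p\in\overline B$. If $\kappa>t(X)$, then $B\subset\{x_\alpha:\alpha<\beta\}$ for some $\beta<\kappa$ by regularity, which contradicts thinness. So $\kappa\le t(X)$, and $\sigma_C(X)\le t(X)$.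
\end{proof}

Thus (Q2) is (Q1) restricted to almost radial spaces, and in our examples only $t$ and $F$ have to be computed.

\section{From a long convergent sequence to a free sequence}\label{sec:extract}

A proof of $t\le F$ must turn large tightness into a long free sequence. It is natural to do so in two steps. The first step, which is where pseudoradiality is used, produces a long convergent sequence whose small subsets stay away from the limit.

\begin{lemma}\label{lem:long}
Let $X$ be a Hausdorff pseudoradial space and $\mu$ an infinite cardinal with $t(X)>\mu$. Then there are a regular cardinal $\kappa>\mu$ and a sequence $\langle x_\alpha:\alpha<\kappa\rangle$ converging to a point $p$ such that $p\notin\overline H$ for every set $H$ of at most $\mu$ terms.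
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:muclosure}(a) some $[A]_\mu$ is not closed. By pseudoradiality and Lemma~\ref{lem:conv}(a), a sequence in $[A]_\mu$ of regular length $\kappa$ converges to a point $p\notin[A]_\mu$. By Lemma~\ref{lem:muclosure}(b), $p\notin\overline H$ for every set $H$ of at most $\mu$ terms. As $p$ is in the closure of the set of all terms, $\kappa>\mu$.
\end{proof}

The second step extracts a free subsequence. When $\xi$ terms have been chosen, all later terms must be taken from a tail whose closure misses the closure of the chosen ones. For a sequence $\langle x_\alpha:\alpha<\kappa\rangle$ we write $T_\gamma=\{x_\alpha:\gamma\le\alpha<\kappa\}$.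

\begin{lemma}\label{lem:extract}
Let $\lambda$ be an infinite cardinal, $\kappa>\lambda$ a regular cardinal, and $\langle x_\alpha:\alpha<\kappa\rangle$ a sequence in a space $X$. Suppose that
\begin{equation}\label{eq:sep}
\text{for every set $H$ of at most $\lambda$ terms there is $\gamma<\kappa$ with }\overline H\cap\overline{T_\gamma}=\emptyset .
\end{equation}
Then $F(X)>\lambda$.
\end{lemma}

\begin{proof}
We choose $\alpha_\xi<\kappa$ by recursion on $\xi<\lambda^+$. Put $H_\xi=\{x_{\alpha_\eta}:\eta<\xi\}$, let $\gamma_\xi$ be given by \eqref{eq:sep} for $H_\xi$, and take $\alpha_\xi\ge\gamma_\xi$ with $\alpha_\xi>\alpha_\eta$ for all $\eta<\xi$. This is possible because $|\xi|\le\lambda<\kappa$ and $\kappa$ is regular. For $\eta\ge\xi$ we have $\alpha_\eta\ge\alpha_\xi\ge\gamma_\xi$, so $\{x_{\alpha_\eta}:\xi\le\eta<\lambda^+\}\subset T_{\gamma_\xi}$, and the closure of this set misses $\overline{H_\xi}$. Hence $\langle x_{\alpha_\xi}:\xi<\lambda^+\rangle$ is free.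
\end{proof}

In a regular space the two lemmas fit together and yield Bella's inequality. Let $\lambda=F(X)$, suppose $t(X)>\lambda$, and take the sequence of Lemma~\ref{lem:long} with $\mu=\lambda$. If $H$ is a set of at most $\lambda$ terms, then $p\notin\overline H$, so some open $V\ni p$ has $\overline V\cap\overline H=\emptyset$. Some $T_\gamma$ is contained in $V$, so \eqref{eq:sep} holds and $F(X)>\lambda$, a contradiction.

The Hausdorff property gives only a pointwise form of \eqref{eq:sep}.

\begin{lemma}\label{lem:tails}
If a sequence in a Hausdorff space converges to $p$, then $\bigcap_\gamma\overline{T_\gamma}=\{p\}$. In particular the limit is unique.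
\end{lemma}

\begin{proof}
Any two tails intersect, so every limit of the sequence lies in every $\overline{T_\gamma}$. If $y\ne p$, take disjoint open sets $U\ni y$ and $V\ni p$. Some $T_\gamma$ is contained in $V$, and then $y\notin\overline{T_\gamma}$.
\end{proof}

So each point $y$ of $\overline H$ leaves the sets $\overline{T_\gamma}$ at some stage $\gamma(y)<\kappa$, but nothing forces these stages to be bounded. A Hausdorff pseudoradial space with $F=\omega<t$ must exploit exactly this: it contains a long sequence converging to $p$ and a countable set $H$ of terms such that $\overline H$ misses $p$ and meets every $\overline{T_\gamma}$. The same must happen for every subsequence of full length $\kappa$, since such a subsequence again has the properties in Lemma~\ref{lem:long}.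

\section{The counterexample of cardinality $\omega_1$}\label{sec:omega1}

\subsection*{Designing the space}
Start with isolated points $y_\alpha$ $(\alpha<\omega_1)$ and a point $\infty$ whose basic neighborhoods are the sets $V_\beta=\{\infty\}\cup\{y_\alpha:\beta\le\alpha<\omega_1\}$. This space has tightness $\omega_1$, but $\langle y_\alpha:\alpha<\omega_1\rangle$ is free. We add points that destroy the freeness of every uncountable subsequence by lying in the closure of both pieces of some cut. Three requirements shape the construction.

First, an added point must be separated from $\infty$, so one of its neighborhoods misses some $V_\alpha$. We therefore add one point $z_\alpha$ for each $\alpha<\omega_1$ and let its neighborhoods contain $y_\beta$ only for $\beta<\alpha$. Second, the points $z_\alpha$ must be separated from each other, and yet together they must catch every uncountable subsequence. We attach a real number $r_\alpha$ to each index and let small neighborhoods of $z_\alpha$ contain $y_\beta$ only when $r_\beta$ is close to $r_\alpha$; distinct reals give separation, and the countable base of $\mathbb R$ does the catching. Third, the added points must not form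 a free sequence themselves. If a neighborhood of $z_\alpha$ contained no other $z_\beta$, the set of all $z_\alpha$ would be closed, discrete and uncountable. So $z_\beta$ accompanies $y_\beta$ into the neighborhoods of $z_\alpha$.

\subsection*{The space}
Fix pairwise distinct reals $r_\alpha$ $(\alpha<\omega_1)$. Let $X=Y\cup Z\cup\{\infty\}$ be a disjoint union, where $Y=\{y_\alpha:\alpha<\omega_1\}$ and $Z=\{z_\alpha:\alpha<\omega_1\}$ are enumerated without repetitions. Put $C_\alpha=\{y_\alpha,z_\alpha\}$, let $V_\beta$ be as above, and for $n\ge1$ let
\[
B_n(\alpha)=\{z_\alpha\}\cup\bigcup\bigl\{C_\beta:\beta<\alpha,\ |r_\beta-r_\alpha|<\tfrac1n\bigr\};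
\]
see Figure~\ref{fig:space}. Call $U\subset X$ open if $z_\alpha\in U$ implies $B_n(\alpha)\subset U$ for some $n$, and $\infty\in U$ implies $V_\beta\subset U$ for some $\beta$. Unions of open sets are open, and so are finite intersections, because $B_n(\alpha)$ decreases with $n$ and $V_\beta$ decreases with $\beta$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\fill[gray!25] (1.6,0) rectangle (3.6,2.4);
\fill[gray!25] (2.6,2.5) circle (0.14);
\draw[->] (0,0) -- (6,0) node[right] {$\mathbb R$};
\draw[->] (0,0) -- (0,4.3) node[left] {$\omega_1$};
\draw[dashed] (0,2.95) node[left] {$\beta$} -- (6,2.95);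
\draw (0,2.5) node[left] {$\alpha$} -- (0.1,2.5);
\draw (2.6,0.08) -- (2.6,0) node[below] {$r_\alpha$};
\foreach \x/\y in {0.6/0.3,4.6/0.55,2.0/0.8,3.2/1.1,5.2/1.35,1.0/1.6,2.3/1.85,3.1/2.15,2.6/2.5,4.4/2.72,1.2/3.2,3.3/3.45,5.0/3.7,2.2/3.95}
  {\fill (\x,\y) circle (0.055); \draw[fill=white] (\x+0.22,\y) circle (0.055);}
\node at (2.25,2.62) {$z_\alpha$};
\node at (3.15,2.62) {$y_\alpha$};
\node at (2.6,0.38) {$B_n(\alpha)$};
\node at (3.2,4.4) {$\infty$};
\end{tikzpicture}
\caption{The space of Theorem~\ref{thm:main}. For each countable ordinal $\gamma$, the points $z_\gamma$ (filled) and $y_\gamma$ (hollow) are drawn at position $(r_\gamma,\gamma)$. The neighborhood $B_n(\alpha)$ of $z_\alpha$ (shaded) consists of $z_\alpha$ and all points strictly below height $\alpha$ whose real is within $1/n$ of $r_\alpha$; it omits $y_\alpha$. The neighborhood $V_\beta$ of $\infty$ consists of $\infty$ and the hollow points at height at least $\beta$.}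
\label{fig:space}
\end{figure}

Each $y_\alpha$ is isolated, and $V_\beta$ is open because it contains no point of $Z$. The set $B_n(\alpha)$ is open as well. Let $z_\beta\in B_n(\alpha)$ with $\beta<\alpha$, and choose $m$ with $\frac1m<\frac1n-|r_\beta-r_\alpha|$. If $\gamma<\beta$ and $|r_\gamma-r_\beta|<\frac1m$, then $\gamma<\alpha$ and $|r_\gamma-r_\alpha|<\frac1n$; hence $B_m(\beta)\subset B_n(\alpha)$. So $\{B_n(\alpha):n\ge1\}$ and $\{V_\beta:\beta<\omega_1\}$ are decreasing local bases at $z_\alpha$ and at $\infty$, and $X$ is well-based.

\subsection*{How freeness is destroyed}
The smallest instance is the following. Suppose that both $\langle r_n:n<\omega\rangle$ and $\langle r_{\omega+n}:n<\omega\rangle$ converge to $r_{\omega\cdot2}$. Every $B_m(\omega\cdot2)$ then contains $y_n$ and $y_{\omega+n}$ for all large $n$. So $z_{\omega\cdot2}$ lies in the closure of $\{y_\xi:\xi<\omega\}$ and in the closure of $\{y_\xi:\omega\le\xi<\omega\cdot2\}$, and no sequence that begins with $\langle y_\xi:\xi<\omega\cdot2\rangle$ is free: the cut at $\omega$ fails. Two features matter. The real $r_{\omega\cdot 2}$ is approximated from both blocks, and the index $\omega\cdot2$ lies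 above both blocks, so that $z_{\omega\cdot 2}$ sees them.

The next two lemmas, stated for an arbitrary infinite cardinal $\lambda$ for later use, show that both features can be arranged in every long sequence. The first deals with the order of the indices: an arbitrary sequence in $X$ need not run through the sets $C_\alpha$ in increasing order, but a long subsequence does.

\begin{lemma}\label{lem:mono}
Let $f$ be a function from $\lambda^+$ to the ordinals that takes each value at most $\lambda$ times. Then $f$ is strictly increasing on a subset of $\lambda^+$ of size $\lambda^+$.
\end{lemma}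

\begin{proof}
The function $f$ takes $\lambda^+$ values, since otherwise $\lambda^+\le\lambda\cdot\lambda$. So it is injective on a set $I\subset\lambda^+$ of size $\lambda^+$. By recursion on $\eta<\lambda^+$, let $I_\eta$ be the set of elements of $I$ greater than $\xi_\zeta$ for all $\zeta<\eta$, which is nonempty as $\lambda^+$ is regular, and let $\xi_\eta$ be the element of $I_\eta$ at which $f|I_\eta$ is smallest. If $\zeta<\eta$, then $\xi_\zeta<\xi_\eta$ and $\xi_\eta\in I_\eta\subset I_\zeta$, so $f(\xi_\zeta)\le f(\xi_\eta)$ by minimality, with strict inequality by injectivity.
\end{proof}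

The \emph{weight} of a space is the least size of a base.

\begin{lemma}\label{lem:twoblocks}
Let $M$ be a space of weight at most $\lambda$ and let $q_\xi\in M$ for $\xi<\lambda^+$. Then there are $\delta<\varepsilon<\lambda^+$ with
\[
q_\varepsilon\in\overline{\{q_\xi:\xi<\delta\}}\cap\overline{\{q_\xi:\delta\le\xi<\varepsilon\}} .
\]
\end{lemma}

\begin{proof}
Fix a base of size at most $\lambda$. For each basic set that contains some $q_\xi$ choose one such index $\xi$, and let $\delta<\lambda^+$ be above all chosen indices. Then for each basic set that contains some $q_\xi$ with $\xi\ge\delta$ choose one such index, and let $\varepsilon<\lambda^+$ be above $\delta$ and above all of these. A basic set containing $q_\varepsilon$ contains a term with index below $\delta$ by the first choice and a term with index in $[\delta,\varepsilon)$ by the second.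
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $X$ be the space defined above; $|X|=\omega_1$.

\emph{$X$ is Hausdorff.} Distinct points of $Y$ are isolated. Let $\alpha\ne\beta$ and $\frac2n<|r_\alpha-r_\beta|$. Every point of $B_n(\alpha)$ lies in some $C_\gamma$ with $|r_\gamma-r_\alpha|<\frac1n$, and likewise for $\beta$; hence $B_n(\alpha)\cap B_n(\beta)=\emptyset$ and $y_\beta\notin B_n(\alpha)$. Also $y_\alpha\notin B_1(\alpha)$. This separates $z_\alpha$ from all other points of $Z$ and from all points of $Y$. Finally $V_\alpha\cap B_1(\alpha)=\emptyset$, because $B_1(\alpha)$ contains $y_\gamma$ only for $\gamma<\alpha$, and $y_\beta\notin V_{\beta+1}$.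

\emph{$X$ is radial and almost radial} by Lemma~\ref{lem:wellbased}.

\emph{$t(X)=\sigma_C(X)=\omega_1$.} We have $\infty\in\overline Y$. If $B\subset Y$ is countable and $\beta$ is above all $\alpha$ with $y_\alpha\in B$, then $V_\beta\cap B=\emptyset$, so $\infty\notin\overline B$. Thus $\omega_1\le t(X)\le|X|=\omega_1$, and Proposition~\ref{prop:sigma} gives $\sigma_C(X)=\omega_1$.

\emph{$F(X)=\omega$.} Otherwise there is a free sequence of length $\omega_1$ by Lemma~\ref{lem:free}(a). Its terms are distinct, so we may discard $\infty$, and each $C_\alpha$ contains at most two terms. Apply Lemma~\ref{lem:mono} to the function that sends $\xi$ to the index $\alpha$ of the set $C_\alpha$ containing the $\xi$th term. We obtain a free subsequence $\langle s_\xi:\xi<\omega_1\rangle$ and a strictly increasing $a:\omega_1\to\omega_1$ with $s_\xi\in C_{a(\xi)}$. Lemma~\ref{lem:twoblocks}, with $M=\mathbb R$, $\lambda=\omega$ and $q_\xi=r_{a(\xi)}$, gives $\delta<\varepsilon<\omega_1$. Put $\alpha=a(\varepsilon)$. For each $n$ there are $\xi<\delta$ and $\xi'\in[\delta,\varepsilon)$ such that $r_{a(\xi)}$ and $r_{a(\xi')}$ are within $\frac1n$ of $r_\alpha$. Since $a(\xi),a(\xi')<\alpha$,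 the set $B_n(\alpha)$ contains $C_{a(\xi)}$ and $C_{a(\xi')}$, hence $s_\xi$ and $s_{\xi'}$. So $z_\alpha$ lies in the closure of both pieces of the cut at $\delta$, which contradicts freeness.
\end{proof}

\begin{remark}\label{rem:features}
(a) One sees directly that $X$ is not regular. The set $Z=X\setminus V_0$ is closed and $\infty\notin Z$. For any $\beta$, Lemma~\ref{lem:twoblocks} applied to $q_\xi=r_{\beta+\xi}$ gives $\varepsilon$ with $z_{\beta+\varepsilon}\in\overline{\{y_{\beta+\xi}:\xi<\varepsilon\}}\subset\overline{V_\beta}$.

(b) The points $y_\alpha$ and $z_\alpha$ cannot be merged. Take $\delta<\omega_1$ such that $\{r_\xi:\xi<\delta\}$ is dense in $\{r_\xi:\xi<\omega_1\}$. Then every $z_\gamma$ with $\gamma\ge\delta$ lies in the closure of $\{z_\xi:\xi<\delta\}$. A limit of the sequence $\langle z_\alpha:\alpha<\omega_1\rangle$ would therefore lie in the closure of a countable set of its terms, and the sequence would be useless for tightness.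

(c) The open subspace $V_0$ is the space we started from, and $F(V_0)=\omega_1>F(X)$. So $F$ may increase on passing to a subspace, while Lemma~\ref{lem:free}(b) is valid for all subspaces.
\end{remark}

\section{Counterexamples over every infinite cardinal}\label{sec:all}

\begin{theorem}\label{thm:all}
Let $\lambda$ be an infinite cardinal and let $\theta$ be the least cardinal with $2^\theta>\lambda$, so that $\omega\le\theta\le\lambda$. For every cardinal $\mu$, regular or singular, with $\lambda<\mu\le2^\theta$, there is a Hausdorff radial and almost radial space $X$ with $F(X)=\lambda$ and $t(X)=\sigma_C(X)=\mu$.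

In particular $\mu=\lambda^+$ is always possible. If $2^{<\lambda}=\lambda$, in particular if $\lambda=\omega$, then $\theta=\lambda$ and $\mu=2^\lambda$ is possible.
\end{theorem}

The last two assertions follow from the first: $\lambda^+\le2^\theta$ because $2^\theta>\lambda$, and if $2^{<\lambda}=\lambda$, then $2^\nu\le\lambda$ for all cardinals $\nu<\lambda$, so $\theta=\lambda$. Fix $\lambda$ and $\theta$ for the rest of the section.

\subsection*{A substitute for the real line}
We need a space $M$ of weight at most $\lambda$, so that Lemma~\ref{lem:twoblocks} applies; with many points, since each index needs its own point; and well-based, so that the added points have decreasing bases. For uncountable $\lambda$ the product space $\{0,1\}^\lambda$ fails the last requirement. A decreasing base of length $\omega$ at $x$ would restrict only countably many coordinates, and one of uncountable regular length would keep $x$ out of the closure of every countable set not containing $x$, by the last step in the proof of Lemma~\ref{lem:wellbased}; but $x$ is the limit of the points obtained by changing its $n$th coordinate, $n<\omega$. We use initial segments instead, and $\theta$ is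 the largest length for which they are few enough.

Let $M$ be the set of functions $x:\theta\to\{0,1\}$, so $|M|=2^\theta$. For $x\in M$ and $\xi<\theta$ let $N(x,\xi)$ be the set of $x'\in M$ whose restriction $x'|\xi$ to the coordinates below $\xi$ equals $x|\xi$. Then:
\begin{enumerate}
\item[(M1)] $N(x,\xi)$ decreases as $\xi$ increases, and $N(x',\xi)=N(x,\xi)$ whenever $x'\in N(x,\xi)$;
\item[(M2)] if $x\ne x'$, then $N(x,\xi)\cap N(x',\xi)=\emptyset$ for some $\xi<\theta$;
\item[(M3)] the sets $N(x,\xi)$ form a base of size at most $\lambda$ for a topology on $M$, and $\{N(x,\xi):\xi<\theta\}$ is a local base at $x$.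
\end{enumerate}
Here (M1) holds by definition. For (M2) take $\xi=i+1$ where $x(i)\ne x'(i)$; then $\xi<\theta$ as $\theta$ is a limit ordinal. For (M3), if $x\in N(x',\xi)\cap N(x'',\zeta)$, then $N(x,\max(\xi,\zeta))$ is contained in this intersection by (M1). The set $N(x,\xi)$ depends only on $x|\xi$, and $2^{|\xi|}\le\lambda$ for $\xi<\theta$ by the minimality of $\theta$, so there are at most $\sum_{\xi<\theta}2^{|\xi|}\le\theta\cdot\lambda=\lambda$ such sets.

\subsection*{The gluing lemma}
In Section~\ref{sec:omega1} the points $z_\alpha$ bound the free sequences of an uncountable union of one-point spaces $\{y_\alpha\}$, while keeping each $\{y_\alpha\}$ open and closed. They do the same for arbitrary pieces, and we shall need this for singular $\mu$.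

Let $\rho\le2^\theta$ be a cardinal, let $X_\eta$ $(\eta<\rho)$ be pairwise disjoint spaces, let $r_\eta\in M$ $(\eta<\rho)$ be pairwise distinct, and let $z_\eta$ $(\eta<\rho)$ be pairwise distinct points outside all $X_\eta$. Put $C_\eta=X_\eta\cup\{z_\eta\}$, $W=\bigcup_{\eta<\rho}C_\eta$, and
\[
G_\xi(\alpha)=\{z_\alpha\}\cup\bigcup\{C_\eta:\eta<\alpha,\ r_\eta\in N(r_\alpha,\xi)\}\qquad(\alpha<\rho,\ \xi<\theta).
\]
Call $U\subset W$ open if $U\cap X_\eta$ is open in $X_\eta$ for every $\eta$, and $z_\alpha\in U$ implies $G_\xi(\alpha)\subset U$ for some $\xi<\theta$. This is a topology because $G_\xi(\alpha)$ decreases as $\xi$ increases. We say that $W$ is obtained by \emph{gluing} the spaces $X_\eta$.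

\begin{lemma}\label{lem:glue}
Suppose that every $X_\eta$ is Hausdorff and well-based with $F(X_\eta)\le\lambda$. Then $W$ is Hausdorff and well-based, and $F(W)\le\lambda$. Each $X_\eta$ is an open and closed subspace of $W$ with its original topology, and $G_0(\alpha)$ is an open neighborhood of $z_\alpha$ disjoint from $X_\eta$ for all $\eta\ge\alpha$.
\end{lemma}

\begin{proof}
\emph{Local bases.} A subset of $X_\eta$ contains no $z_\alpha$, so it is open in $W$ if and only if it is open in $X_\eta$. The set $G_\xi(\alpha)$ meets each $X_\eta$ in $X_\eta$ or $\emptyset$, and in $\emptyset$ if $\eta\ge\alpha$. If $z_\beta\in G_\xi(\alpha)$ and $\beta<\alpha$, then $N(r_\beta,\xi)=N(r_\alpha,\xi)$ by (M1), so $G_\xi(\beta)\subset G_\xi(\alpha)$. Hence $G_\xi(\alpha)$ is open, and $\{G_\xi(\alpha):\xi<\theta\}$ is a decreasing local base at $z_\alpha$ indexed by the limit ordinal $\theta$. The other points lie in the well-based open subspaces $X_\eta$, so $W$ is well-based.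

\emph{Separation.} Two points of $\bigcup_\eta X_\eta$ are separated because the $X_\eta$ are disjoint, open and Hausdorff. Let $\alpha\ne\beta$ and choose $\xi$ by (M2) with $N(r_\alpha,\xi)\cap N(r_\beta,\xi)=\emptyset$. The set $G_\xi(\alpha)$ meets $C_\eta$ only if $r_\eta\in N(r_\alpha,\xi)$, and likewise for $\beta$; so $G_\xi(\alpha)\cap G_\xi(\beta)=\emptyset$ and $G_\xi(\alpha)\cap X_\beta=\emptyset$. Also $G_0(\alpha)\cap X_\alpha=\emptyset$. Thus $z_\alpha$ is separated from every other $z_\beta$ and, for every $\beta$, has a neighborhood disjoint from the open set $X_\beta$. Therefore $W$ is Hausdorff and each $X_\beta$ is closed.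

\emph{Free sequences.} Suppose $F(W)>\lambda$ and take a free sequence of length $\lambda^+$. By Lemma~\ref{lem:free}(b) each $X_\eta$, and hence each $C_\eta$, contains at most $\lambda$ of its terms. Lemma~\ref{lem:mono} gives a free subsequence $\langle s_i:i<\lambda^+\rangle$ and a strictly increasing $a:\lambda^+\to\rho$ with $s_i\in C_{a(i)}$. By (M3), Lemma~\ref{lem:twoblocks} applies to $q_i=r_{a(i)}$ and gives $\delta<\varepsilon<\lambda^+$. Put $\alpha=a(\varepsilon)$. For each $\xi<\theta$ there are $i<\delta$ and $i'\in[\delta,\varepsilon)$ with $r_{a(i)},r_{a(i')}\in N(r_\alpha,\xi)$. As $a(i),a(i')<\alpha$, both $s_i$ and $s_{i'}$ belong to $G_\xi(\alpha)$. So $z_\alpha$ is in the closure of both pieces of the cut at $\delta$, a contradiction.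
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
It suffices to find a Hausdorff well-based space $X'$ with $F(X')\le\lambda$ and $t(X')=\mu$. Indeed, let $X$ be the topological sum of $X'$ and a discrete space $D$ of size $\lambda$. Then $X$ is Hausdorff and well-based, hence radial and almost radial by Lemma~\ref{lem:wellbased}. Adding a closed set of isolated points does not change the tightness, so $t(X)=\mu$, and $\sigma_C(X)=\mu$ by Proposition~\ref{prop:sigma}. A free sequence in $X$ has at most $\lambda$ terms in $X'$ by Lemma~\ref{lem:free}(b) and at most $\lambda$ terms in $D$, so $F(X)\le\lambda$; and $F(X)\ge\lambda$ by Lemma~\ref{lem:free}(c).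

\emph{Case 1: $\mu=\kappa$ is regular.} Let $W$ be obtained by gluing one-point spaces $\{y_\eta\}$, $\eta<\kappa$, which is allowed since $\kappa\le2^\theta$. Let $X(\kappa)=W\cup\{\infty\}$ and $V_\beta=\{\infty\}\cup\{y_\eta:\beta\le\eta<\kappa\}$ for $\beta<\kappa$. Call $U\subset X(\kappa)$ open if $U\cap W$ is open in $W$ and $\infty\in U$ implies $V_\beta\subset U$ for some $\beta$. Then $W$ is an open subspace, and $V_\beta$ is open because the $y_\eta$ are isolated in $W$. So $\{V_\beta:\beta<\kappa\}$ is a decreasing local base at $\infty$, and $X(\kappa)$ is well-based. It is Hausdorff: $W$ is Hausdorff and open, $V_\alpha\cap G_0(\alpha)=\emptyset$ by Lemma~\ref{lem:glue}, and $y_\beta\notin V_{\beta+1}$. A free sequence in $X(\kappa)$ has at most $\lambda$ terms in $W$ by Lemmas~\ref{lem:glue} and~\ref{lem:free}(b), so $F(X(\kappa))\le\lambda$. Finally, let $Y=\{y_\eta:\eta<\kappa\}$. Then $\infty\in\overline Y$, and if $B\subset Y$ and $|B|<\kappa$, then some $V_\beta$ misses $B$ because $\kappa$ is regular. Thus $\kappa\le t(X(\kappa))\le|X(\kappa)|=\kappa$, and $X'=X(\kappa)$ works.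

\emph{Case 2: $\mu$ is singular.} Case 1 breaks down, since an unbounded subset of $\mu$ may be small. We reach $\mu$ as a supremum instead. Let $\rho=\operatorname{cf}\mu$. A singular cardinal is not a successor, so there are regular cardinals $\kappa_\eta$ $(\eta<\rho)$ with $\lambda<\kappa_\eta<\mu$ and $\sup_\eta\kappa_\eta=\mu$; successor cardinals will do. Let $X_\eta$ be pairwise disjoint copies of the spaces $X(\kappa_\eta)$ of Case 1. Their topological sum has tightness $\mu$, but one point from each summand gives a closed discrete set of size $\rho$, and $\rho$ may exceed $\lambda$ (take $\lambda=\omega$ and $\mu=\aleph_{\omega_1}$ when $\mathfrak c\ge\aleph_{\omega_1}$). Gluing removes this defect. Since $\rho<\mu\le2^\theta$, we may let $X'$ be obtained by gluing the $X_\eta$, $\eta<\rho$. By Lemma~\ref{lem:glue}, $X'$ is Hausdorff and well-based, and $F(X')\le\lambda$. We have $t(X')\le|X'|=\rho+\sum_{\eta<\rho}\kappa_\eta=\mu$. Since $X_\eta$ is a closed subspace, closures of its subsets are the same in $X_\eta$ and in $X'$, so $t(X')\ge t(X_\eta)=\kappa_\eta$ for every $\eta$. Hence $t(X')=\mu$.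
\end{proof}

\section{Upper bounds and the classification}\label{sec:upper}

We return to the gap left in Section~\ref{sec:extract}: the stages at which the points of $\overline H$ leave the closures of the tails must be bounded below $\kappa$. A covering property of $\overline H$ bounds them. The \emph{Lindel\"of degree} $L(Y)$ of a space $Y$ is the least infinite cardinal $\kappa$ such that every open cover of $Y$ has a subcover of size at most $\kappa$; the space is \emph{Lindel\"of} if $L(Y)=\omega$. We have $L(Y)\le|Y|\cdot\omega$, by choosing one member of the cover for each point, and $L(K)\le L(Y)$ for closed $K\subset Y$, by adding $Y\setminus K$ to the cover.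

\begin{theorem}\label{thm:upper}
For every Hausdorff pseudoradial space $X$,
\[
t(X)\le F(X)\cdot\sup\{L(\overline H):H\subset X,\ |H|\le F(X)\}.
\]
\end{theorem}

\begin{proof}
Let $\lambda=F(X)$, let $\mu\ge\lambda$ be the right-hand side, and suppose $t(X)>\mu$. Take $\kappa>\mu$, $\langle x_\alpha:\alpha<\kappa\rangle$ and $p$ as in Lemma~\ref{lem:long}. We verify \eqref{eq:sep}. Let $H$ be a set of at most $\lambda$ terms. Then $p\notin\overline H$, so by Lemma~\ref{lem:tails} the sets $\overline H\setminus\overline{T_\gamma}$ $(\gamma<\kappa)$ cover $\overline H$. They are open in $\overline H$ and increase with $\gamma$. Since $L(\overline H)\le\mu<\kappa$, fewer than $\kappa$ of them cover $\overline H$, and their indices are bounded by some $\gamma<\kappa$ because $\kappa$ is regular. Then $\overline H\setminus\overline{T_\gamma}=\overline H$, which is \eqref{eq:sep}. Lemma~\ref{lem:extract} gives $F(X)>\lambda$, a contradiction.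
\end{proof}

Any bound on the size of closures of small sets now bounds the tightness.

\begin{corollary}\label{cor:upper}
Let $X$ be a Hausdorff pseudoradial space.
\begin{enumerate}
\item[(1)] $t(X)\le F(X)\cdot L(X)$. So $t(X)\le F(X)$ holds if $L(X)\le F(X)$, in particular if $X$ is Lindel\"of.
\item[(2)] $t(X)\le2^{2^{F(X)}}$.
\item[(3)] If $X$ is radial, then $t(X)\le2^{F(X)}$.
\item[(4)] If $X$ is almost radial, then the bounds in Theorem~\ref{thm:upper}, \textup{(1)} and \textup{(2)} hold for $\sigma_C(X)$.
\end{enumerate}
\end{corollary}

\begin{proof}
Let $\lambda=F(X)$ and $H\subset X$ with $|H|\le\lambda$. By Theorem~\ref{thm:upper} it suffices, for (1)--(3), to bound $L(\overline H)$.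

(1) $L(\overline H)\le L(X)$ because $\overline H$ is closed.

(2) For $y\in\overline H$ let $\mathcal U_y=\{U\cap H:U\text{ an open set containing }y\}$, a family of subsets of $H$. Any two members of $\mathcal U_y$ intersect, because $y\in\overline H$. If $y\ne y'$, disjoint open sets $U\ni y$ and $U'\ni y'$ give disjoint sets $U\cap H\in\mathcal U_y$ and $U'\cap H\in\mathcal U_{y'}$, which cannot both belong to $\mathcal U_y$. So $y\mapsto\mathcal U_y$ is injective, and $L(\overline H)\le|\overline H|\cdot\omega\le2^{2^\lambda}$.

(3) Let $y\in\overline H\setminus H$. By radiality and Lemma~\ref{lem:conv}, $y$ is the limit of a sequence in $H$ whose length is a cardinal $\tau\le|H|\le\lambda$. There are at most $\lambda$ such cardinals $\tau$ and at most $\lambda^\lambda=2^\lambda$ sequences in $H$ of each length. Limits are unique by Lemma~\ref{lem:tails}, so $|\overline H|\le\lambda+\lambda\cdot2^\lambda=2^\lambda$ and $L(\overline H)\le2^\lambda$. Radiality is used to reach every point of $\overline H$ by a sequence in $H$ itself; in a pseudoradial space one may have to iterate.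

(4) This follows from Proposition~\ref{prop:sigma}.
\end{proof}

\begin{remark}
(a) Theorem~\ref{thm:upper} and Corollary~\ref{cor:upper}(1) fail for $T_1$ spaces. The space of Example~\ref{ex:three}(c) is Lindel\"of, since every nonempty open set omits only countably many points, and $F=\omega<t$. What fails there is Lemma~\ref{lem:tails}.

(b) In the space $X$ of Theorem~\ref{thm:main} the bound of Theorem~\ref{thm:upper} is attained. With $\delta$ as in Remark~\ref{rem:features}(b), the closure of the countable set $H=\{y_\xi:\xi<\delta\}$ contains every $z_\gamma$ with $\gamma\ge\delta$ and does not contain $\infty$. The open sets $\bigcup_{\beta<\alpha}C_\beta$ $(\alpha<\omega_1)$ cover $\overline H$, and no countable subfamily does. So $L(\overline H)=\omega_1=t(X)$.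
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
The first statement is the case $\lambda=\omega$ of the second, since $2^{<\omega}=\omega$ and tightness is always at least $\omega$. Let $2^{<\lambda}=\lambda$. If $X$ is Hausdorff and radial with $F(X)=\lambda$, then $t(X)\le2^\lambda$ by Corollary~\ref{cor:upper}(3). Every $\mu$ with $\lambda<\mu\le2^\lambda$ is realized by Theorem~\ref{thm:all}, because $\theta=\lambda$.

It remains to realize $\mu=\lambda$. Let $X$ be the topological sum of a discrete space $D$ of size $\lambda$ and the ordinal spaces $\tau+1$, one for each regular cardinal $\tau\le\lambda$. In $\tau+1$ a limit ordinal $\nu$ has the decreasing local base $\{(\xi,\nu]:\xi<\nu\}$ and the other points are isolated. So $X$ is Hausdorff and well-based, hence radial. There are at most $\lambda$ summands, each of size at most $\lambda$, so $|X|=\lambda$, $F(X)\le\lambda$ and $t(X)\le\lambda$. Lemma~\ref{lem:free}(c) applied to $D$ gives $F(X)=\lambda$. The top point of $\tau+1$ is in the closure of $\{\alpha:\alpha<\tau\}$ but not of any subset of size less than $\tau$, since such a subset is bounded; so $t(X)\ge\tau$ for every regular $\tau\le\lambda$.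 If $\lambda$ is regular, take $\tau=\lambda$; if it is singular, it is the supremum of the successor cardinals below it. In both cases $t(X)=\lambda$.
\end{proof}

Thus the bound $2^{F(X)}$ in Corollary~\ref{cor:upper}(3) is attained at every $\lambda$ with $2^{<\lambda}=\lambda$, and for $\lambda=\omega$ this holds in ZFC. We do not know whether it is attained at every $\lambda$ with $2^{<\lambda}>\lambda$; there $\theta<\lambda$, and Theorem~\ref{thm:all} reaches $2^\lambda$ only when $2^\theta=2^\lambda$. We also do not know whether the bound $2^{2^{F(X)}}$ in Corollary~\ref{cor:upper}(2) is sharp for Hausdorff pseudoradial spaces that are not radial.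

\begin{thebibliography}{1}

\bibitem{Spadaro}
Santi Spadaro, \emph{Free sequences and the tightness of pseudoradial spaces}, arXiv:1912.12706 (2019).

\end{thebibliography}
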